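# Cyclic direct sums with non-cyclic powers

## 1. A reflection of the plane and its square

Take the $2\times 2$ matrix $T=\operatorname{diag}(1,-1)$ acting on $\mathbb C^2$, and the vector $x=(1,1)$. Then $Tx=(1,-1)$, and $x,Tx$ form a basis of $\mathbb C^2$. One vector, moved around by $T$, generates the whole space. Now square: $T^2=I$, so $T^{2n}x=x$ for every $n$ and every $x$, and one vector generates only a line. So $T$ has a generating vector and $T^2$ has none. The reason is visible: squaring identifies the points $1$ and $-1$ of the spectrum, and what used to be two distinguishable pieces of $T$ become two identical pieces of $T^2$.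

All vector spaces here are over $\mathbb C$, and $\mathbb Z_+$ is the set of non-negative integers.

**Definition (cyclic).** A bounded operator $T$ on a Banach space $\mathcal B$ is cyclic if there is $x\in\mathcal B$ such that $\operatorname{span}\{T^nx:n\in\mathbb Z_+\}$ is dense in $\mathcal B$. Such an $x$ is called a cyclic vector. Equivalently, $\{p(T)x: p \text{ a polynomial}\}$ is dense.

So the square of a cyclic operator need not be cyclic. What happens if we assume more of $T$? Write $T\oplus T$ for the operator $(x,y)\mapsto(Tx,Ty)$ on $\mathcal B\oplus\mathcal B$. Cyclicity of $T\oplus T$ is a strong requirement. It says that there is a pair $(x,y)$ such that, for any targets $u,v\in\mathcal B$ and any $\epsilon>0$, one and the same polynomial $p$ satisfies $\|p(T)x-u\|<\epsilon$ and $\|p(T)y-v\|<\epsilon$. Our reflection does not satisfy it: $(T\oplus T)^2=I$, so every pair generates a space of dimension at most $2$ inside $\mathbb C^4$. The question, taken from Stanislav Shkarin, "A weighted bilateral shift with cyclic square is supercyclic", arXiv:1209.1458 (2012), is this: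

Does there exist a bounded linear operator $T$ on a separable Banach space such that $T\oplus T$ is cyclic and $T^2$ is non-cyclic?

The answer is yes, already on the Hilbert space $\ell^2$. For an operator $V$ let $V^{(n)}$ be the direct sum of $n$ copies of $V$. If $V$ acts on a Hilbert space, let $V^{(\infty)}$ be the $\ell^2$-direct sum of countably many copies. (On a general Banach space we use only $V^{(n)}$ with $n<\infty$.)

**Theorem 1.** There is a bounded operator $T$ on a separable Hilbert space such that $T\oplus T$ is cyclic (indeed $T^{(\infty)}$ is cyclic) and $T^2$ is not cyclic.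

Two extensions will follow. Theorem 2, in Section 8, treats all powers $T^k$, $k\ge2$, with a single $T$. Theorem 3, in Section 9, replaces $z^2$ by an arbitrary holomorphic function.

## 2. Cyclic vectors, direct sums and functions of an operator

We collect the tools. The first three are elementary and we prove them.

**Fact (a).** If $QV=WQ$ with $Q$ bounded of dense range, and $x$ is cyclic for $V$, then $Qx$ is cyclic for $W$. Indeed $W^nQx=QV^nx$, so the span of the vectors $W^nQx$ is the image under $Q$ of a dense subspace. That image is dense in the range of $Q$, hence dense. Taking for $Q$ the projection onto a direct summand, we see that direct summands of cyclic operators are cyclic. In particular, if $V^{(\infty)}$ is cyclic then so is every $V^{(n)}$. Taking $Q$ invertible, we see that cyclicity is not affected by a permutation of coordinates in a direct sum.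

**Fact (b).** For $\alpha\ne0$ the operators $V$ and $\alpha V+\beta I$ have the same cyclic vectors, because every polynomial in one of them is a polynomial in the other.

**Fact (c).** If $z-V$ is invertible, then $z-V^{(n)}$ and $z-V^{(\infty)}$ are invertible, with inverses $((z-V)^{-1})^{(n)}$ and $((z-V)^{-1})^{(\infty)}$. Hence $\sigma(V^{(n)})$ and $\sigma(V^{(\infty)})$ are contained in $\sigma(V)$. Also $\|V^{(\infty)}\|=\|V\|$, and likewise the norm of an $\ell^2$-direct sum of operators is the supremum of their norms.

Next, the Riesz–Dunford calculus. If $f$ is holomorphic on an open set containing $\sigma(T)$, put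
$$f(T)=\frac1{2\pi i}\oint_\Gamma f(z)(z-T)^{-1}\,dz, \tag{1}$$
where $\Gamma$ is a cycle in that open set surrounding $\sigma(T)$ once. We use these textbook properties: $f\mapsto f(T)$ is an algebra homomorphism giving polynomials their usual meaning; $\sigma(f(T))=f(\sigma(T))$; $g(f(T))=(g\circ f)(T)$; and if $f_n\to f$ locally uniformly on an open set containing $\sigma(T)$, then $f_n(T)\to f(T)$ in operator norm. Since the resolvent of a direct sum is the direct sum of the resolvents, $f(V\oplus W)=f(V)\oplus f(W)$ and $f(V^{(\infty)})=f(V)^{(\infty)}$. As an example, for $T=\operatorname{diag}(1,-1)$ and a function equal to $1$ near $1$ and to $0$ near $-1$, formula (1) gives the projection $\operatorname{diag}(1,0)$.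

Finally, Runge's theorem in two forms. If $L\subset\mathbb C$ is compact with connected complement, every function holomorphic near $L$ is a uniform limit on $L$ of polynomials. If $\Omega$ is a simply connected domain, every holomorphic function on $\Omega$ is a locally uniform limit of polynomials.

## 3. Operators $T$ for which $T\oplus T$ is never cyclic

Before building anything, let us see which $T$ are excluded.

In finite dimension there is no candidate at all. If $\dim\mathcal B=d\ge1$, the characteristic polynomial of $T$ has degree $d$ and annihilates $T\oplus T$. So every vector generates under $T\oplus T$ a space of dimension at most $d<2d$.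

In infinite dimension a similar obstruction comes from eigenfunctionals. Suppose $f\neq 0$ is a continuous functional with $f(Tu)=\lambda f(u)$ for all $u$. Then $T\oplus T$ is not cyclic. Indeed, given $(x,y)$, consider $\Phi(u,v)=f(y)f(u)-f(x)f(v)$. We get
$$\Phi(T^nx,T^ny)=\lambda^n\big(f(y)f(x)-f(x)f(y)\big)=0\quad\text{for all } n.$$
If $f(x),f(y)$ are not both zero, $\Phi$ is a non-zero functional that vanishes on the orbit. If both are zero, the functional $(u,v)\mapsto f(u)$ vanishes on the orbit. Either way $(x,y)$ is not cyclic.

Now an infinite-dimensional version of the reflection, without eigenfunctionals entering the argument. Let $M$ be multiplication by $t$ on $L^2[-1,1]$. It is cyclic, with cyclic vector the constant $1$, because polynomials are dense in $L^2[-1,1]$. Its square is not cyclic: given $g\ne0$, the functional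
$$\Phi(u)=\int_{-1}^1u(t)\,g(-t)\operatorname{sgn}(t)\,dt$$
is non-zero, and $\Phi(M^{2n}g)=\int_{-1}^1 t^{2n}g(t)g(-t)\operatorname{sgn}(t)\,dt=0$ because the integrand is odd. (The vector $g=0$ is never cyclic.) So $M$ has a non-cyclic square. But $M\oplus M$ is not cyclic: given $(g_1,g_2)\neq(0,0)$, the non-zero functional $(u,v)\mapsto\int_{-1}^1(ug_2-vg_1)\,dt$ vanishes at all $(t^ng_1,t^ng_2)$.

Both examples have the same shape. The reflection is $1\oplus(-1)$. Splitting $u\in L^2[-1,1]$ into $u(t)$ and $u(-t)$ for $t\in[0,1]$, we see that $M$ is $X\oplus(-X)$, where $X$ is multiplication by $t$ on $L^2[0,1]$. So it is reasonable to look for $T=A\oplus(-A)$ with a better $A$. To test that plan we need two lemmas, which are also needed for the final proof.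

## 4. Gluing operators with separated spectra, and undoing injective functions

The first lemma says that spectra in disjoint discs do not interact: cyclic operators of this kind can be put together for free.

**Lemma 1.** Let $L_1,\dots,L_m$ be pairwise disjoint closed discs in $\mathbb C$, and let $V_t$ be bounded operators on Banach spaces with $\sigma(V_t)\subset\operatorname{int}L_t$. Then for each $s$ there are polynomials $p_n$ with $p_n(V_s)\to I$ and $p_n(V_t)\to0$ for $t\neq s$, in operator norm. Consequently, if each $V_t$ is cyclic, then $V_1\oplus\dots\oplus V_m$ is cyclic.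

**Step 1: find the polynomials.** The set $L=\bigcup_tL_t$ is compact. Its complement is connected: join two points outside $L$ by a segment. Wherever the segment crosses a disc $L_t$, make a detour along a slightly larger concentric circle, close enough to $L_t$ to avoid the other discs, their own detour circles and the two endpoints. The function equal to $1$ near $L_s$ and to $0$ near the other $L_t$ is holomorphic near $L$. By Runge's theorem there are polynomials $p_n$ converging to it uniformly on $L$. By (1),
$$p_n(V_t)=\frac1{2\pi i}\oint_{\partial L_t}p_n(z)(z-V_t)^{-1}\,dz .$$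
The resolvent is bounded on the circle $\partial L_t$, which is disjoint from $\sigma(V_t)$. So we may pass to the limit in the integral. For $t\ne s$ the limit is $0$. For $t=s$ it is $\frac1{2\pi i}\oint_{\partial L_s}(z-V_s)^{-1}dz=I$.

**Step 2: isolate one coordinate.** Let $\xi_t$ be cyclic for $V_t$, put $\xi=(\xi_1,\dots,\xi_m)$ and $V=V_1\oplus\dots\oplus V_m$. For any polynomial $q$, the coordinates of $(qp_n)(V)\xi$ are $q(V_t)p_n(V_t)\xi_t$. As $n\to\infty$, this vector converges to the one with $q(V_s)\xi_s$ in position $s$ and $0$ elsewhere. So the closed cyclic subspace generated by $\xi$ contains all these limits. Since $\xi_s$ is cyclic for $V_s$, it contains the whole $s$-th summand. This holds for every $s$, so $\xi$ is cyclic. $\square$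

The second lemma says that an injective function of $T$ loses nothing.

**Lemma 2.** Let $U\subseteq\mathbb C$ be a simply connected domain, $f:U\to\mathbb C$ holomorphic and injective, and $T$ a bounded operator on a Banach space with $\sigma(T)\subset U$. Then every cyclic vector of $T$ is cyclic for $f(T)$.

**Proof.** The aim is to recover $T$ from $f(T)$ by polynomials. The set $\Omega=f(U)$ is again a simply connected domain, since $f$ is a homeomorphism onto it, and $g=f^{-1}:\Omega\to U$ is holomorphic. By Runge's theorem there are polynomials $q_n\to g$ locally uniformly on $\Omega$. Since $\sigma(f(T))=f(\sigma(T))\subset\Omega$, we get $q_n(f(T))\to g(f(T))=(g\circ f)(T)=T$ in norm. So $T$, and therefore every polynomial in $T$, is a norm limit of polynomials in $f(T)$. If $x$ is cyclic for $T$, then the closed cyclic subspace of $x$ under $f(T)$ contains all $T^nx$, hence is everything. $\square$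

## 5. The point where $A\oplus(-A)$ breaks down

Consider $T=A\oplus(-A)$ with $\sigma(A)$ inside the half-plane $P=\{\operatorname{Re}z>0\}$, so that the two halves of $T$ have disjoint spectra. Up to a permutation of coordinates,
$$T\oplus T=(A\oplus A)\oplus\big(-(A\oplus A)\big),\qquad T^2=A^2\oplus A^2=(A\oplus A)^2 .$$
If $T\oplus T$ is cyclic, then its summand $A\oplus A$ is cyclic, by (a). But $z\mapsto z^2$ is injective on the simply connected domain $P$, and $\sigma(A\oplus A)\subset P$. So Lemma 2 makes $(A\oplus A)^2=T^2$ cyclic. The two demands on $T$ contradict each other, whatever $A$ is.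

The computation also shows what to change. Allow two different halves, $T=A\oplus(-B)$. Then, up to a permutation,
$$T\oplus T=(A\oplus A)\oplus\big(-(B\oplus B)\big),\qquad T^2=A^2\oplus B^2 .\tag{2}$$
If the spectra of $A$ and of $B$ lie in the interior of one closed disc contained in $P$, then Lemma 1, applied to this disc and its negative, makes $T\oplus T$ cyclic as soon as $A\oplus A$ and $B\oplus B$ are. So we want two operators which are each cyclic when doubled, but for which the mixed sum $A^2\oplus B^2$ is not cyclic. The obstruction must live only between $A$ and $B$.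

## 6. An operator paired with its transpose

A look back at $M\oplus M$ shows where such an obstruction can come from. The functional $\int(ug_2-vg_1)$ worked because multiplication by $t$ can be moved from one factor of the integral to the other. For a general operator, moving it across a pairing turns it into its transpose.

Let $H=\ell^2(\mathbb Z)$ with standard basis $(e_n)_{n\in\mathbb Z}$ and the bilinear pairing
$$\langle x,y\rangle=\sum_{n\in\mathbb Z}x_ny_n ,$$
which has no complex conjugation and satisfies $|\langle x,y\rangle|\le\|x\|\|y\|$.

**Definition (transpose).** For a bounded operator $A$ on $H$, the transpose $A'$ is the bounded operator with $\langle Ax,y\rangle=\langle x,A'y\rangle$ for all $x,y\in H$.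

It exists and is unique: if $J$ is coordinatewise complex conjugation and $A^*$ the Hilbert adjoint, then $A'=JA^*J$, since $\langle x,y\rangle$ is the inner product of $x$ with $Jy$. The map $A\mapsto A'$ is linear and isometric, $(AB)'=B'A'$, and $I'=I$. Hence $z-A$ is invertible if and only if $z-A'$ is, and then
$$\big((z-A)^{-1}\big)'=(z-A')^{-1},\qquad \sigma(A')=\sigma(A). \tag{3}$$
For example, the shift $Ue_n=e_{n+1}$ has transpose $U'e_n=e_{n-1}$, and $(iI)'=iI$, while $(iI)^*=-iI$.

**Lemma 3.** For every bounded $C$ on $H$, the operator $C\oplus C'$ on $H\oplus H$ is not cyclic.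

**Proof.** We exhibit, for each vector, a functional that vanishes on its orbit. The zero vector is not cyclic. Let $(x,y)\ne(0,0)$. Then
$$\Phi(u,v)=\langle u,y\rangle-\langle x,v\rangle$$
is a non-zero continuous linear functional on $H\oplus H$, and for all $n\in\mathbb Z_+$
$$\Phi(C^nx,C'^ny)=\langle C^nx,y\rangle-\langle x,C'^ny\rangle=0 .$$
So the orbit of $(x,y)$ lies in the proper closed subspace $\ker\Phi$. $\square$

The bilinear pairing matters: with the inner product in its place, $\Phi$ would be conjugate-linear in $v$ and linear in $u$, hence not a linear functional.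

In (2) we now take $B=A'$. Then $T^2=A^2\oplus(A')^2=A^2\oplus(A^2)'$ is non-cyclic by Lemma 3, for every $A$. What remains is to find $A$ such that both $A\oplus A$ and $A'\oplus A'$ are cyclic. Adding a large multiple of the identity to push the spectrum into $P$ costs nothing, by (b).

This is a genuine restriction. The unweighted shift $U$ fails: the flip $Fe_n=e_{-n}$ satisfies $FUF=U'$, so $U\oplus U$ is similar to $U\oplus U'$, which is non-cyclic by Lemma 3. The operator we need cannot be similar to its own transpose.

## 7. A weighted shift that is small and large along different subsequences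

Given positive numbers $\beta_n$, $n\in\mathbb Z$, with $\beta_{n+1}/\beta_n$ bounded above and below by positive constants, put $Se_n=\frac{\beta_{n+1}}{\beta_n}e_{n+1}$. This is a bounded invertible operator. We have $\langle Se_n,e_m\rangle=\frac{\beta_{n+1}}{\beta_n}$ for $m=n+1$ and $0$ otherwise, so $S'e_n=\frac{\beta_n}{\beta_{n-1}}e_{n-1}$. By telescoping, for all $m,n\in\mathbb Z$,
$$S^me_n=\frac{\beta_{n+m}}{\beta_n}e_{n+m},\qquad (S')^me_n=\frac{\beta_n}{\beta_{n-m}}e_{n-m}. \tag{4}$$

Forward and backward powers of $S$ are small where $\beta$ is small; those of $S'$ are small where $\beta$ is large. Suppose we try to help $S$ alone and take $\beta_n=2^{-|n|}$. Then $x=\sum_n\beta_ne_n$ lies in $H$ and $Sx=x$, by direct computation. So $f(u)=\langle x,u\rangle$ satisfies $f(S'u)=\langle Sx,u\rangle=f(u)$, and by Section 3 the operator $S'\oplus S'$ is not cyclic. Decay in both directions rules out $S'$. The remedy is to let $\beta$ oscillate: very small at some places, very large at others, and changing slowly enough that consecutive ratios stay bounded.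

**Lemma 4.** There is a bounded operator $S$ on $H$ such that both $S^{(\infty)}$ and $(S')^{(\infty)}$ are cyclic.

(The lemma is in the spirit of H. Salas' hypercyclic operator with hypercyclic adjoint; a complete proof follows.)

**Step 1: choose the weights.** We need a function with bounded slope that takes very negative and very positive values. Let $h(t)=\sqrt t\,\sin\sqrt t$ for $t\ge0$. For $t>0$,
$$|h'(t)|=\left|\frac{\sin\sqrt t}{2\sqrt t}+\frac{\cos\sqrt t}{2}\right|\le\frac12+\frac12=1 ,$$
so $h$ is $1$-Lipschitz on $[0,\infty)$. Put $\beta_n=2^{h(|n|)}$. Since $\big||n+m|-|n|\big|\le|m|$,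
$$2^{-|m|}\le\frac{\beta_{n+m}}{\beta_n}\le2^{|m|}\qquad(m,n\in\mathbb Z). \tag{5}$$
In particular consecutive ratios lie in $[\frac12,2]$, so $S$ is bounded and invertible, with $\|S\|\le2$.

**Step 2: find the good times.** We look for times at which the powers of $S$, and other times at which those of $S'$, tend to zero in both directions. Let
$$m_k=\Big\lfloor\big(2\pi k+\tfrac{3\pi}2\big)^2\Big\rfloor,\qquad l_k=\Big\lfloor\big(2\pi k+\tfrac{\pi}2\big)^2\Big\rfloor\qquad(k\in\mathbb Z_+).$$
At $t=(2\pi k+\frac{3\pi}2)^2$ we have $h(t)=-(2\pi k+\frac{3\pi}2)$, and at $t=(2\pi k+\frac\pi2)^2$ we have $h(t)=2\pi k+\frac\pi2$. Taking integer parts moves $t$ by less than $1$, and $h$ is $1$-Lipschitz, so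
$$h(m_k)\le-\big(2\pi k+\tfrac{3\pi}2\big)+1\to-\infty,\qquad h(l_k)\ge2\pi k+\tfrac\pi2-1\to+\infty .$$
Because $\beta_n=\beta_{-n}$, this gives $\beta_{\pm m_k}\to0$ and $\beta_{\pm l_k}\to\infty$. By (4) and (5), for each fixed $n$,
$$\|S^{\pm m_k}e_n\|=\frac{\beta_{n\pm m_k}}{\beta_n}\le\frac{2^{|n|}}{\beta_n}\beta_{\pm m_k}\to0,\qquad
\|(S')^{\pm l_k}e_n\|=\frac{\beta_n}{\beta_{n\mp l_k}}\le\frac{2^{|n|}\beta_n}{\beta_{\mp l_k}}\to0 .$$

**Step 3: pass to infinitely many copies.** Let $R=S^{(\infty)}$ with $n_k=m_k$, or $R=(S')^{(\infty)}$ with $n_k=l_k$. Then $R$ is invertible on the countable $\ell^2$-sum $\mathcal H$ of copies of $H$. Let $D\subset\mathcal H$ be the set of vectors with finitely many non-zero coordinates, each a finite linear combination of the $e_n$. It is dense. An element of $D$ involves only finitely many basis vectors, so Step 2 gives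
$$R^{n_k}x\to0\quad\text{and}\quad R^{-n_k}x\to0\qquad\text{for all }x\in D. \tag{6}$$

**Step 4: connect any two open sets.** Let $G,V\subset\mathcal H$ be non-empty and open. We want a vector of $G$ that some power of $R$ sends into $V$. Pick $x\in D\cap G$ and $y\in D\cap V$ and put $z_k=x+R^{-n_k}y$. By (6), $z_k\to x$, and $R^{n_k}z_k=R^{n_k}x+y\to y$. So for large $k$ we have $z_k\in G$ and $R^{n_k}z_k\in V$, that is, $G\cap R^{-n_k}(V)\ne\emptyset$.

**Step 5: one vector for all open sets.** By Step 4, for every non-empty open $V$ the set $\bigcup_{n\ge0}R^{-n}(V)$ is dense. It is open because $R$ is continuous. Since $\mathcal H$ is separable, it has a countable base $(V_j)$ of non-empty open sets. By Baire's theorem some vector lies in $\bigcap_j\bigcup_{n\ge0}R^{-n}(V_j)$. Its orbit under $R$ meets every $V_j$, hence is dense. In particular this vector is cyclic for $R$. $\square$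

From now on $S$ is the operator of Lemma 4. We can assemble the example.

**Proof of Theorem 1.** Choose $c>\|S\|$ (for instance $c=3$), and put
$$A=cI+S,\qquad T=A\oplus(-A')\quad\text{on }H\oplus H .$$

**Step 1: $T^2$ is not cyclic.** We have $T^2=A^2\oplus(A')^2=A^2\oplus(A^2)'$, and Lemma 3 applies with $C=A^2$.

**Step 2: $T^{(\infty)}$ is cyclic.** Up to a permutation of coordinates, $T^{(\infty)}=A^{(\infty)}\oplus(-A')^{(\infty)}$, where
$$A^{(\infty)}=cI+S^{(\infty)},\qquad(-A')^{(\infty)}=-cI-(S')^{(\infty)} .$$
Both are cyclic by Lemma 4 and (b). Since $\|S^{(\infty)}\|=\|(S')^{(\infty)}\|=\|S\|$, their spectra lie in the closed discs of radius $\|S\|$ about $c$ and $-c$ respectively. Choose $r$ with $\|S\|<r<c$. The closed discs of radius $r$ about $\pm c$ are disjoint, because their centers are at distance $2c>2r$, and they contain these spectra in their interiors. So Lemma 1 shows that $T^{(\infty)}$ is cyclic. By (a), $T\oplus T$ is cyclic. $\blacksquare$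

Since $H\oplus H$ is a separable infinite-dimensional Hilbert space, $T$ can be regarded as an operator on $\ell^2$.

Two remarks on how sharp this is. First, call the least number of vectors whose orbits together have dense span the cyclic multiplicity. If $x$ is cyclic for $T$, then $\operatorname{span}\{T^{2n}x,\,T^{2n}Tx:n\in\mathbb Z_+\}$ is dense, so the square of a cyclic operator has multiplicity at most $2$. In Theorem 1 the multiplicity of $T^2$ is therefore exactly $2$, the largest value possible.

Second, recall that $T$ is hypercyclic if some orbit $\{T^nx\}$ is dense, and supercyclic if some set $\{\lambda T^nx:\lambda\in\mathbb C,\ n\in\mathbb Z_+\}$ is dense. In the hypothesis "$T\oplus T$ is cyclic", the word cyclic cannot be strengthened to either of these. If $T\oplus T$ is hypercyclic or supercyclic then so is $T$, by projecting to a coordinate. By S. Ansari (Hypercyclic and cyclic vectors, J. Funct. Anal. 128 (1995)), powers of hypercyclic (supercyclic) operators are hypercyclic (supercyclic). So $T^2$ is then cyclic.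

## 8. One block for each prime

The mechanism of Theorem 1 is that $(-1)^2=1$: squaring removes the sign that kept $A$ and $A'$ apart. For the $k$-th power we can use any root of unity $\omega\neq1$ with $\omega^k=1$. If $\omega=e^{2\pi i/p}$ with $p$ prime, the block $A\oplus\omega A'$ has non-cyclic $k$-th power for every multiple $k$ of $p$. Every $k\ge2$ is a multiple of some prime, so one block for each prime should defeat all powers.

**Theorem 2.** There is a bounded operator $T$ on a separable Hilbert space such that $T^{(\infty)}$ is cyclic (hence all $T^{(n)}$ are) and $T^k$ is non-cyclic for every $k\ge2$.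

The new difficulty is that Lemma 1 separates finitely many discs, and there are infinitely many primes. We let the blocks shrink geometrically to $0$. Then all but finitely many of them together form one operator of small norm, whose spectrum fits into a single disc about $0$.

**Step 1: define the blocks.** Let $p_1<p_2<\cdots$ be the primes. Put
$$\omega_j=e^{2\pi\sqrt{-1}/p_j},\qquad a_j=4^{-j},\qquad r_j=\tfrac14a_j|1-\omega_j|\le\tfrac12a_j ,$$
choose $\varepsilon_j>0$ with $\varepsilon_j\|S\|<r_j$, and set
$$A_j=a_jI+\varepsilon_jS,\qquad T_j=A_j\oplus\omega_jA_j'\ \text{ on }H\oplus H,\qquad T=\bigoplus_{j\ge1}T_j\quad(\ell^2\text{-sum}).$$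
Since $\|T_j\|\le a_j+\varepsilon_j\|S\|\le\frac32a_j$, the operator $T$ is bounded. As an illustration, for $p_1=2$ we get $\omega_1=-1$, $a_1=\frac14$ and $r_1=\frac18$.

**Step 2: no power is cyclic.** Let $k\ge2$ and let $p_j$ be a prime dividing $k$. Then $\omega_j^k=1$, so the direct summand
$$T_j^k=A_j^k\oplus\omega_j^k(A_j')^k=A_j^k\oplus(A_j^k)'$$
of $T^k$ is non-cyclic by Lemma 3. By (a), $T^k$ is non-cyclic.

**Step 3: separate the spectra.** Let $L_j^+$ and $L_j^-$ be the closed discs of radius $r_j$ about $a_j$ and $\omega_ja_j$. Their centers are at distance $a_j|1-\omega_j|=4r_j>2r_j$, so $L_j^+$ and $L_j^-$ are disjoint. Both centers have modulus $a_j$ and $r_j\le\frac12a_j$, so both discs lie in the annulus $\{\frac12a_j\le|z|\le\frac32a_j\}$. These annuli are disjoint for different $j$, since $\frac32a_{j+1}=\frac38a_j<\frac12a_j$. So all the discs $L_j^\pm$, $j\ge1$, are pairwise disjoint.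

The operators $A_j^{(\infty)}=a_jI+\varepsilon_jS^{(\infty)}$ and $(\omega_jA_j')^{(\infty)}=\omega_ja_jI+\omega_j\varepsilon_j(S')^{(\infty)}$ are cyclic by Lemma 4 and (b). Because $\varepsilon_j\|S\|<r_j$, their spectra lie in $\operatorname{int}L_j^+$ and $\operatorname{int}L_j^-$ respectively.

**Step 4: a candidate cyclic vector.** Up to a permutation of coordinates, $T_j^{(\infty)}=A_j^{(\infty)}\oplus(\omega_jA_j')^{(\infty)}$, so Lemma 1 gives a cyclic vector $\xi_j$ for $T_j^{(\infty)}$. We scale it so that $\|\xi_j\|=2^{-j}$. Also up to a permutation, $T^{(\infty)}=\bigoplus_jT_j^{(\infty)}$. Since $\sum_j\|\xi_j\|^2<\infty$, the vector $\xi=\bigoplus_j\xi_j$ is well defined.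

**Step 5: control the tail.** For $N\ge1$ the operator $R_N=\bigoplus_{i>N}T_i^{(\infty)}$ satisfies
$$\|R_N\|\le\tfrac32a_{N+1}=\tfrac38a_N=\tfrac6{16}a_N .$$
So $\sigma(R_N)$ lies in the interior of the closed disc $\{|z|\le\frac7{16}a_N\}$. For $i\le N$ the points of $L_i^\pm$ have modulus at least $\frac12a_i\ge\frac12a_N>\frac7{16}a_N$, so this disc is disjoint from $L_i^\pm$ for all $i\le N$.

**Step 6: isolate one block.** Fix $j$ and take $N=j$. Consider the $2N+1$ operators $A_i^{(\infty)}$, $(\omega_iA_i')^{(\infty)}$ ($i\le N$) and $R_N$, with the pairwise disjoint discs $L_i^+$, $L_i^-$ and $\{|z|\le\frac7{16}a_N\}$. The first part of Lemma 1 gives polynomials $p_n^+$ that tend to $I$ on $A_j^{(\infty)}$ and to $0$ on the other operators. It also gives polynomials $p_n^-$ that tend to $I$ on $(\omega_jA_j')^{(\infty)}$ and to $0$ on the others. Put $p_n=p_n^++p_n^-$. Then, in norm,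
$$p_n(T_j^{(\infty)})\to I,\qquad p_n(T_i^{(\infty)})\to0\ \ (i\le N,\ i\ne j),\qquad p_n(R_N)\to0 .$$
Hence for every polynomial $q$ the vectors $(qp_n)(T^{(\infty)})\xi$ converge to the vector with $q(T_j^{(\infty)})\xi_j$ in the $j$-th block and $0$ elsewhere. Since $\xi_j$ is cyclic for $T_j^{(\infty)}$, the closed cyclic subspace of $\xi$ contains the whole $j$-th block. This holds for every $j$, and the blocks span a dense subspace, so $\xi$ is cyclic for $T^{(\infty)}$. By (a), all $T^{(n)}$ are cyclic. $\blacksquare$

## 9. Which holomorphic functions preserve cyclicity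

In Theorem 1 the function $f(z)=z^2$ takes equal values at $c$ and $-c$, and the map $\varphi(z)=-z$ carries a neighborhood of $c$ to a neighborhood of $-c$ with $f\circ\varphi=f$. The operator was $A\oplus\varphi(A')$. Such a $\varphi$ exists locally for any non-constant holomorphic function that is not injective, and Lemma 2 handles the injective ones.

**Theorem 3.** Let $U\subseteq\mathbb C$ be a simply connected domain and $f:U\to\mathbb C$ holomorphic. The following are equivalent:

1. $f$ is injective on $U$;
2. for every bounded $T$ on a separable Banach space with $\sigma(T)\subset U$: $T$ cyclic $\Rightarrow$ $f(T)$ cyclic;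
3. for every bounded $T$ on a separable Banach space with $\sigma(T)\subset U$: $T\oplus T$ cyclic $\Rightarrow$ $f(T)$ cyclic;
4. for every bounded $T$ on a separable Hilbert space with $\sigma(T)\subset U$: $T^{(\infty)}$ cyclic $\Rightarrow$ $f(T)$ cyclic.

In particular, for every polynomial $f$ of degree $\neq1$ there is $T$ with $T\oplus T$ cyclic and $f(T)$ non-cyclic.

**Step 1: the implications $1\Rightarrow2\Rightarrow3\Rightarrow4$.** The first is Lemma 2. The other two hold because, by (a), $T^{(\infty)}$ cyclic implies $T\oplus T$ cyclic, which implies $T$ cyclic: the hypothesis on $T$ becomes stronger from 2 to 3 to 4, and in 4 the class of spaces is smaller.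

It remains to prove $4\Rightarrow1$. Suppose $f$ is not injective. We construct $T$ on a separable Hilbert space with $\sigma(T)\subset U$, with $T^{(\infty)}$ cyclic and $f(T)$ non-cyclic.

**Step 2: constant $f$.** This case has no local inverse and is treated separately. Take $a\in U$ and $T=aI+\varepsilon S$ with $\varepsilon>0$ so small that the closed disc of radius $\varepsilon\|S\|$ about $a$ lies in $U$. Then $\sigma(T)\subset U$, and $T^{(\infty)}=aI+\varepsilon S^{(\infty)}$ is cyclic by Lemma 4 and (b). But $f(T)$ is a scalar multiple of $I$, so a single vector generates at most a line in an infinite-dimensional space. So $f(T)$ is non-cyclic.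

From here on, $f$ is non-constant.

**Step 3: choose two points with equal values and non-zero derivatives.** We need $f$ to be locally invertible at both points. Let $f(u)=f(v)$ with $u\ne v$, and choose disjoint open neighborhoods $N_u,N_v\subset U$ of $u,v$. By the open mapping theorem $f(N_u)\cap f(N_v)$ is open, and it contains $f(u)$. The zeros of $f'$ in $U$ are countably many, because $f'$ is not identically zero. So the set of critical values of $f$ is countable, and a non-empty open set is not. Hence there is a non-critical value $w\in f(N_u)\cap f(N_v)$. Pick $a\in N_u$ and $b\in N_v$ with $f(a)=f(b)=w$. Then $a\neq b$, and $f'(a)\neq0\neq f'(b)$.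

**Step 4: build the map $\varphi$.** Choose disjoint closed discs $L_a,L_b\subset U$ centered at $a,b$. Since $f'(b)\ne0$, there is an open disc $\Delta_b\subset\operatorname{int}L_b$ centered at $b$ on which $f$ is injective. The set $f(\Delta_b)$ is open and contains $w=f(a)$. Since also $f'(a)\neq0$, there is an open disc $\Delta_a\subset\operatorname{int}L_a$ centered at $a$ on which $f$ is injective and with $f(\Delta_a)\subset f(\Delta_b)$. Then
$$\varphi=(f|_{\Delta_b})^{-1}\circ f:\Delta_a\to\Delta_b$$
is holomorphic and injective, and $f\circ\varphi=f$ on $\Delta_a$.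

**Step 5: define the operator.** Let $A=aI+\varepsilon S$ with $\varepsilon>0$ so small that the closed disc $K$ of radius $\varepsilon\|S\|$ about $a$ lies in $\Delta_a$. Then $\sigma(A)=\sigma(A')\subset K$, and by (c) the spectra of $A^{(\infty)}$ and $(A')^{(\infty)}$ also lie in $K$. Put
$$B=\varphi(A'),\qquad T=A\oplus B\quad\text{on }H\oplus H .$$
Since $\sigma(B)=\varphi(\sigma(A'))\subset\Delta_b$, we have $\sigma(T)\subset\Delta_a\cup\Delta_b\subset U$.

**Step 6: $f(T)$ is not cyclic.** We identify $f(T)$ with an operator of the form $C\oplus C'$. By the composition rule, $f(B)=(f\circ\varphi)(A')=f(A')$. Let $\Gamma$ be a circle about $a$ in $\Delta_a$, outside $K$. Transposition is linear and continuous, so it can be taken inside the integral (1), and by (3)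
$$f(A)'=\frac1{2\pi i}\oint_\Gamma f(z)\big((z-A)^{-1}\big)'\,dz=\frac1{2\pi i}\oint_\Gamma f(z)(z-A')^{-1}\,dz=f(A') .$$
So $f(T)=f(A)\oplus f(B)=f(A)\oplus f(A)'$, which is non-cyclic by Lemma 3.

**Step 7: $T^{(\infty)}$ is cyclic.** We check that each half is cyclic and then glue. By Lemma 4 and (b), $A^{(\infty)}=aI+\varepsilon S^{(\infty)}$ and $(A')^{(\infty)}=aI+\varepsilon(S')^{(\infty)}$ are cyclic. Moreover $B^{(\infty)}=\varphi(A')^{(\infty)}=\varphi\big((A')^{(\infty)}\big)$. Here $\varphi$ is holomorphic and injective on the simply connected domain $\Delta_a\supset\sigma((A')^{(\infty)})$. So Lemma 2 shows that $B^{(\infty)}$ is cyclic. Finally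
$$\sigma(A^{(\infty)})\subset\Delta_a\subset\operatorname{int}L_a,\qquad \sigma(B^{(\infty)})=\varphi\big(\sigma((A')^{(\infty)})\big)\subset\Delta_b\subset\operatorname{int}L_b ,$$
and $L_a,L_b$ are disjoint closed discs. Up to a permutation of coordinates $T^{(\infty)}=A^{(\infty)}\oplus B^{(\infty)}$, and Lemma 1 shows that it is cyclic. So statement 4 fails, and $4\Rightarrow1$ is proved.

**Step 8: polynomials.** Take $U=\mathbb C$. A polynomial of degree $1$ is injective and a constant is not. If $f$ has degree $d\ge2$, choose $w$ outside the finite set of critical values of $f$. Then $f-w$ has $d$ distinct zeros, so $f$ is not injective. Hence for every polynomial $f$ of degree $\ne1$, statement 1 fails and therefore statement 4 fails: there is $T$ with $T^{(\infty)}$ cyclic, and so $T\oplus T$ cyclic by (a), such that $f(T)$ is non-cyclic. $\blacksquare$
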